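\title{Symmetric means decrease under repetition of the variables}

\begin{abstract}
Repeat a tuple of $n$ nonnegative numbers $m$ times and take the symmetric mean of degree $km$, where $1\le k\le n$. We prove that the result is non-increasing in $m$, and we give a sharp bound for how much it can decrease, with all cases of equality. Both bounds come from one monotonicity in the direction $(1,\dots,1)$. It follows from Jensen's inequality and from the convexity, in the degree, of the logarithmic derivative of the elementary symmetric polynomials in that direction.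
\end{abstract}

\section{The question and the results}

For a tuple $y=(y_1,\dots,y_N)$ let $e_j(y)=\sum_{i_1<\dots<i_j}y_{i_1}\cdots y_{i_j}$ be the elementary symmetric polynomial of degree $j$, with $e_0=1$ and $e_j=0$ for $j<0$ or $j>N$. For $y\in[0,\infty)^N$ and $1\le j\le N$, the $j$-th \emph{symmetric mean} is
\[
\mathsf{sym}_j(y)=\left(\frac{e_j(y)}{\binom Nj}\right)^{1/j}.
\]
Its $j$-th power is the expected product of $j$ entries of $y$ drawn at random without replacement. For $j=1$ it is the arithmetic mean, for $j=N$ the geometric mean.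

Let $x=(x_1,\dots,x_n)\in[0,\infty)^n$, let $1\le k\le n$ be an integer, and let $x^{(m)}$ be the $nm$-tuple obtained by concatenating $m$ copies of $x$. In $\mathsf{sym}_{km}(x^{(m)})$ the distribution of the values in the urn and the proportion $k/n$ of entries drawn stay fixed, and only the size of the urn grows. It is known that $\mathsf{sym}_{km}(x^{(m)})$ converges as $m\to\infty$. The question we answer comes from the paper of Bochi, Iommi and Ponce \cite{BIP}: \emph{is the sequence $m\mapsto\mathsf{sym}_{km}(x^{(m)})$ non-increasing for every $n$, every $k$ with $1\le k\le n$, and every $x\in[0,\infty)^n$?}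

Two effects compete. For a fixed tuple, raising the degree lowers the mean, by Maclaurin's inequalities $\mathsf{sym}_1\ge\mathsf{sym}_2\ge\dots\ge\mathsf{sym}_N$. For a fixed degree, repeating the tuple can raise it. Indeed, if $y\in\mathbb R^N$, $N\ge2$, has mean $A$ and variance $V=\frac1N\sum_i(y_i-A)^2$, then $2e_2(y)=(NA)^2-N(A^2+V)$, so that
\begin{equation}\label{eq:e2}
\frac{e_2(y)}{\binom N2}=A^2-\frac{V}{N-1},
\end{equation}
and repetition increases $N$ while keeping $A$ and $V$.

Two extreme situations suggest which effect wins. Let $\mathbf 1=(1,\dots,1)$ and $k<n$. First take $x=\mathbf 1+\varepsilon v$, where $v\in\mathbb R^n$ has mean $0$ and variance $V$, and put $j=km$, $N=nm$. We average $\prod_{u}\bigl(1+\varepsilon v^{(m)}_u\bigr)$ over the $j$-subsets of indices. The linear term vanishes and \eqref{eq:e2} gives the quadratic one, so $e_j(x^{(m)})/\binom Nj=1-\varepsilon^2\binom j2\frac{V}{N-1}+O(\varepsilon^3)$, and for fixed $m$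
\[
\log\mathsf{sym}_{km}(x^{(m)})=-\frac{\varepsilon^2V}{2}\cdot\frac{km-1}{nm-1}+O(\varepsilon^3).
\]
The fraction $\frac{km-1}{nm-1}$ has derivative $\frac{n-k}{(nm-1)^2}>0$ in $m$, so near the diagonal the mean decreases. Next take for $x$ the tuple with $k$ ones and $n-k$ zeros. Only one product survives, and $\mathsf{sym}_{km}(x^{(m)})=\binom{nm}{km}^{-1/(km)}$. For $n=2$, $k=1$ the sequence begins $2^{-1},\,6^{-1/2},\,20^{-1/3}$, and it decreases at these steps because $2^2<6$ and $6^3<20^2$. The guess is correct.

\begin{theorem}\label{thm:A}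
For all $1\le k\le n$, $x\in[0,\infty)^n$ and $m\ge1$,
\[
\mathsf{sym}_{k(m+1)}(x^{(m+1)})\le\mathsf{sym}_{km}(x^{(m)}).
\]
\end{theorem}

The two situations above are extremal: the sequence is constant on the diagonal, and its relative decrease is largest when exactly $k$ coordinates are positive.

\begin{theorem}\label{thm:B}
Let $1\le k\le n$ and $x\in[0,\infty)^n$. For $1\le m<M$,
\begin{equation}\label{eq:B}
\mathsf{sym}_{kM}(x^{(M)})\ \le\ \mathsf{sym}_{km}(x^{(m)})\ \le\ \frac{\binom{nM}{kM}^{1/(kM)}}{\binom{nm}{km}^{1/(km)}}\ \mathsf{sym}_{kM}(x^{(M)}).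
\end{equation}
Equality holds on the left if and only if $k=n$, or all $x_i$ are equal, or fewer than $k$ of the $x_i$ are positive. Equality holds on the right if and only if at most $k$ of the $x_i$ are positive. In particular both constants are optimal. Moreover, with $\ell=\lim_{M\to\infty}\mathsf{sym}_{kM}(x^{(M)})$ and the convention $0^0=1$,
\begin{equation}\label{eq:limit}
\ell\ \le\ \mathsf{sym}_{km}(x^{(m)})\ \le\ \left(\frac{n^n}{k^k(n-k)^{n-k}}\right)^{1/k}\binom{nm}{km}^{-1/(km)}\,\ell
\end{equation}
for all $m\ge1$, with the same cases of equality.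
\end{theorem}

\begin{remark}[Rational $k$]
Let $\kappa=a/b\in(0,n]$ be in lowest terms. Then $\kappa m$ is an integer exactly when $m=bm'$ for an integer $m'$, and in that case $\kappa m=am'$ and $x^{(m)}=(x^{(b)})^{(m')}$. Since $1\le a\le nb$, both theorems apply to $x^{(b)}$ with $nb$, $a$ in place of $n$, $k$. Hence $\mathsf{sym}_{\kappa m}(x^{(m)})$ is non-increasing along all $m$ with $\kappa m\in\mathbb Z$.
\end{remark}

\section{One function and one ray}\label{sec:ray}

Fix $k\ge1$. For a tuple $x$ of nonnegative numbers, of any length, put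
\[
c_m(x)=e_{km}(x^{(m)}).
\]
We use three properties.
\begin{itemize}
\item[(a)] If $x$ has $r$ positive coordinates, then $x^{(m)}$ has $rm$ positive entries. So $c_m(x)>0$ if and only if $r\ge k$, and if $r=k$, then $c_m(x)$ is the $m$-th power of the product of the positive coordinates.
\item[(b)] Deleting a zero coordinate of $x$ does not change $c_m(x)$.
\item[(c)] $c_m(\lambda x)=\lambda^{km}c_m(x)$ for $\lambda>0$, and $c_m(\mathbf 1)=\binom{nm}{km}$ for $\mathbf 1\in\mathbb R^n$.
\end{itemize}
On the set of tuples in $[0,\infty)^n$ with at least $k$ positive coordinates define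
\[
\Phi_m(x)=\frac1{m+1}\log c_{m+1}(x)-\frac1m\log c_m(x).
\]
This function is continuous, and $\Phi_m(\lambda x)=\Phi_m(x)$ by (c), since both terms change by $k\log\lambda$. Because $\mathsf{sym}_{km}(x^{(m)})=\bigl(c_m(x)/c_m(\mathbf 1)\bigr)^{1/(km)}$, the left inequality of \eqref{eq:B} for $M=m+1$ reads $\Phi_m(x)\le\Phi_m(\mathbf 1)$. In the right inequality the binomial coefficients cancel those inside the means, and it reads $\Phi_m(x)\ge0$. So everything rests on the following statement.

\begin{proposition}\label{prop:step}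
Let $x\in[0,\infty)^n$ have exactly $r\ge k$ positive coordinates, and let $m\ge1$.
\begin{itemize}
\item[(i)] $\Phi_m(x)\le\Phi_m(\mathbf 1)$, with equality if and only if $k=n$ or all $x_i$ are equal.
\item[(ii)] $\Phi_m(x)\ge0$, with equality if and only if $r=k$.
\end{itemize}
\end{proposition}

The extremal points of (i) and (ii) are linked by the lines $s\mapsto x+s\mathbf 1$. As $s\to\infty$ the point $x+s\mathbf 1$ is proportional to $\mathbf 1+x/s$, which tends to the extremal point of (i). As $s$ decreases, the line leaves the positive orthant at a point with a zero coordinate; by (b) this lowers the dimension, and repeating the step leads toward the tuples with $k$ positive coordinates, where (ii) is an equality. Both bounds will therefore follow if $\Phi_m$ increases along these lines.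

\begin{proposition}\label{prop:mono}
Let $k<n$, $x\in(0,\infty)^n$ and $m\ge1$. Then $\frac{d}{ds}\big|_{s=0}\Phi_m(x+s\mathbf 1)\ge0$, and the inequality is strict if the $x_i$ are not all equal.
\end{proposition}

For $k=n$ there is nothing to prove, since $\Phi_m=0$ by (a).

\begin{example}\label{ex:small}
Let $n=2$, $k=1$, $m=1$ and $x=(u,v)$ with $u>v\ge0$. Then $c_1=u+v$ and $c_2=e_2(u,v,u,v)=u^2+4uv+v^2$. Write $u=\sigma+\delta$, $v=\sigma-\delta$, so that moving along the line increases $\sigma$ and fixes $\delta$. We find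
\[
e^{2\Phi_1}=\frac{c_2}{c_1^2}=\frac{6\sigma^2-2\delta^2}{4\sigma^2}=\frac32-\frac{\delta^2}{2\sigma^2}.
\]
This increases from $1$ at the boundary point $\sigma=\delta$ to $\frac32=\binom42/\binom21^2$ as $\sigma\to\infty$. The two ends give (ii) and (i).

In general there is no closed form, so we prove the monotonicity again, for $v>0$, in a way that extends. Split the four entries of $x^{(2)}$ into two blocks $(u,v)$ and sort the monomials of $c_2$ by the number $l$ of factors from the first block: $c_2=\sum_{l=0}^2e_l\,e_{2-l}$ with $e_l=e_l(u,v)$. Let a prime denote the derivative in the direction $\mathbf 1$. By the product rule and the symmetry between the blocks, $c_2'=2\sum_l e_l'\,e_{2-l}$, that is,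
\[
\tfrac12(\log c_2)'=\sum_{l=0}^2\pi_l\,D(l),\qquad \pi_l=\frac{e_l\,e_{2-l}}{c_2},\qquad D(l)=\frac{e_l'}{e_l}.
\]
The weights $(\pi_0,\pi_1,\pi_2)=\bigl(uv,(u+v)^2,uv\bigr)/c_2$ form a probability distribution with mean $1$, and $(\log c_1)'=D(1)$ is the value of $D$ at that mean. With $D(0)=0$, $D(1)=\frac2{u+v}$, $D(2)=\frac{u+v}{uv}$ and $\pi_1-1=-2\pi_0$ we get
\[
\Phi_1'=\pi_0\bigl(D(0)-2D(1)+D(2)\bigr)=\frac{uv}{c_2}\cdot\frac{(u-v)^2}{uv(u+v)}>0 .
\]
\end{example}

The example contains the whole proof: the derivative at level $m+1$ is an average of a function $D$ (Section~\ref{sec:avg}), the derivative at level $m$ is the value of $D$ at the mean, and $D$ is convex (Section~\ref{sec:conv}).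

\section{Removing one block}\label{sec:avg}

For $z\in(0,\infty)^N$ and $0\le l\le N$ put
\[
D_z(l)=\frac{d}{ds}\Big|_{s=0}\log e_l(z+s\mathbf 1).
\]
Since $(x+s\mathbf 1)^{(m)}=x^{(m)}+s\mathbf 1$, for $x\in(0,\infty)^n$ we have
\begin{equation}\label{eq:der}
\frac{d}{ds}\Big|_{s=0}\Phi_m(x+s\mathbf 1)=\frac1{m+1}D_{x^{(m+1)}}\bigl(k(m+1)\bigr)-\frac1mD_{x^{(m)}}(km).
\end{equation}
The two terms involve tuples of different lengths, and we must express the first through $x^{(m)}$. This is what the logarithmic derivative allows: it is the expectation of a quantity that is additive over the entries, so it can be computed on part of the tuple.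

Write $z^S=\prod_{u\in S}z_u$ for a set $S$ of indices. A \emph{$z$-weighted $l$-subset} is a random set $\mathcal S$ of $l$ indices with $\Pr(\mathcal S=S)=z^S/e_l(z)$; positivity of $z$ makes this a probability law in which every $l$-subset occurs.

\begin{lemma}\label{lem:prob}
If $\mathcal S$ is a $z$-weighted $l$-subset, then $D_z(l)=\mathbb E\sum_{u\in\mathcal S}1/z_u$.
\end{lemma}

\begin{proof}
The derivative of $\prod_{u\in S}(z_u+s)$ at $s=0$ is $z^S\sum_{u\in S}1/z_u$. Sum over all $l$-subsets $S$ and divide by $e_l(z)$.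
\end{proof}

\begin{lemma}\label{lem:avg}
Let $x\in(0,\infty)^n$, $1\le k\le n$, $m\ge1$ and $K=k(m+1)$. The numbers
\[
\pi_l=\frac{e_l(x^{(m)})\,e_{K-l}(x)}{c_{m+1}(x)},\qquad 0\le l\le nm,
\]
are the law of a random variable $L$ with
\[
\mathbb EL=km\qquad\text{and}\qquad\frac1{m+1}D_{x^{(m+1)}}(K)=\frac1m\,\mathbb E\,D_{x^{(m)}}(L).
\]
\end{lemma}

\begin{proof}
Index the entries of $y=x^{(m+1)}$ by pairs $(i,b)$ with $1\le i\le n$, $1\le b\le m+1$ and $y_{(i,b)}=x_i$. Let $B_b$ be the block of pairs with second coordinate $b$, and let $B=B_1\cup\dots\cup B_m$, so that $y$ restricted to $B$ is $x^{(m)}$. Let $\mathcal A$ be a $y$-weighted $K$-subset and $L=|\mathcal A\cap B|$.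

\emph{Symmetry.} A permutation of the blocks preserves $y$, hence the law of $\mathcal A$. So $\mathbb E|\mathcal A\cap B_b|$ does not depend on $b$; these $m+1$ numbers add up to $K$, so each equals $k$ and $\mathbb EL=km$. For the same reason $\mathbb E\sum_{u\in\mathcal A\cap B_b}1/y_u$ does not depend on $b$, and by Lemma~\ref{lem:prob} these $m+1$ numbers add up to $D_y(K)$. Therefore
\begin{equation}\label{eq:sym}
\frac1{m+1}D_y(K)=\frac1m\,\mathbb E\sum_{u\in\mathcal A\cap B}\frac1{y_u}.
\end{equation}

\emph{Conditioning.} Let $S\subseteq B$ with $|S|=l$. Summing over the $(K-l)$-subsets of the last block gives $\Pr(\mathcal A\cap B=S)=y^S\,e_{K-l}(x)/e_K(y)$. Summing this over all $S$ of size $l$ gives $\Pr(L=l)=\pi_l$. When $\pi_l>0$, dividing gives $\Pr(\mathcal A\cap B=S\mid L=l)=y^S/e_l(x^{(m)})$, so that, given $L=l$, the set $\mathcal A\cap B$ is an $x^{(m)}$-weighted $l$-subset. By Lemma~\ref{lem:prob} the conditional expectation of $\sum_{u\in\mathcal A\cap B}1/y_u$ is $D_{x^{(m)}}(l)$. Averaging over $l$ and inserting the result in \eqref{eq:sym}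 gives the claim.
\end{proof}

The symmetry step is the only place where the proof of Proposition~\ref{prop:mono} uses that the blocks are identical and that the degree is proportional to their number. It makes the mean of $L$ equal to the degree $km$ of the previous level. By \eqref{eq:der}, the derivative of $\Phi_m$ is $\frac1m\bigl(\mathbb E\,D(L)-D(\mathbb EL)\bigr)$ with $D=D_{x^{(m)}}$, and since $L$ fluctuates on both sides of its mean, the property that decides the sign is convexity.

\section{Convexity in the degree}\label{sec:conv}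

\begin{proposition}\label{prop:conv}
Let $z\in(0,\infty)^N$ and $1\le l\le N-1$. Then
\[
D_z(l+1)-2D_z(l)+D_z(l-1)\ge0,
\]
with equality if and only if all $z_u$ are equal.
\end{proposition}

The direction $\mathbf 1$ is tractable because it acts on the polynomial
\[
Q(t)=\prod_{u=1}^N(t+z_u)=\sum_{l=0}^Ne_l(z)\,t^{N-l}
\]
as a translation: replacing $z$ by $z+s\mathbf 1$ replaces $Q(t)$ by $Q(t+s)$. Comparing coefficients with Taylor's formula gives $e_l(z+s\mathbf 1)=Q^{(N-l)}(s)/(N-l)!$, and hence
\begin{equation}\label{eq:DQ}
D_z(l)=\frac{Q^{(N-l+1)}(0)}{Q^{(N-l)}(0)}=(N-l+1)\,\frac{e_{l-1}(z)}{e_l(z)}.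
\end{equation}
Three consecutive values of $D_z$ thus involve one derivative $R$ of $Q$ together with $R'$, $R''$, $R'''$. If $R$ factors like $Q$, the inequality in an arbitrary degree $l$ becomes an inequality among $e_1,e_2,e_3$ of a new positive tuple. The next lemma provides the factorization and the one after it the inequality.

\begin{lemma}\label{lem:rolle}
Let $S$ be a real polynomial of degree $d\ge2$ whose roots are all real and negative. Then the roots of $S'$ are all real and negative. If $S$ has at least two distinct roots and $d\ge3$, then $S'$ has at least two distinct roots.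
\end{lemma}

\begin{proof}
Let $\rho_1<\dots<\rho_q<0$ be the distinct roots of $S$, with multiplicities $\mu_1,\dots,\mu_q$. Then $S'$ vanishes to order $\mu_i-1$ at $\rho_i$, and by Rolle's theorem it vanishes somewhere in each of the $q-1$ open intervals $(\rho_i,\rho_{i+1})$. This accounts for $(d-q)+(q-1)=\deg S'$ roots with multiplicity. So there are no others, all roots lie in $[\rho_1,\rho_q]$, and each root in an open interval is simple. If $q\ge2$, then $S'$ has a simple root, and if also $\deg S'\ge2$, it has a further root.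
\end{proof}

\begin{lemma}\label{lem:three}
Let $d\ge2$, $w_1,\dots,w_d>0$ and $e_j=e_j(w)$. Then
\[
e_1-\frac{4e_2}{e_1}+\frac{3e_3}{e_2}=\frac{1}{e_1e_2}\sum_{i<j}w_iw_j(w_i-w_j)^2 .
\]
The right side is nonnegative, and it vanishes if and only if all $w_i$ are equal.
\end{lemma}

\begin{proof}
Let $p_j=\sum_iw_i^j$ and $T=\sum_{i\ne j}w_i^2w_j$. Expanding products gives $p_1^2=p_2+2e_2$, $p_1p_2=p_3+T$ and $p_1^3=p_3+3T+6e_3$. Thus $e_1=p_1$, $2e_2=p_1^2-p_2$ and $6e_3=p_1^3-3p_1p_2+2p_3$, also for $d=2$, where $e_3=0$. The left side multiplied by $e_1e_2$ is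
\begin{align*}
e_1^2e_2-4e_2^2+3e_1e_3
&=\bigl(\tfrac12p_1^4-\tfrac12p_1^2p_2\bigr)-\bigl(p_1^4-2p_1^2p_2+p_2^2\bigr)+\bigl(\tfrac12p_1^4-\tfrac32p_1^2p_2+p_1p_3\bigr)\\
&=p_1p_3-p_2^2 .
\end{align*}
In $p_1p_3-p_2^2=\sum_{i,j}(w_iw_j^3-w_i^2w_j^2)$ the terms with $i=j$ vanish, and the pair $i<j$ contributes $w_iw_j^3+w_i^3w_j-2w_i^2w_j^2=w_iw_j(w_i-w_j)^2$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:conv}]
Let $R=Q^{(N-l-1)}$, of degree $d=l+1\ge2$. The roots $-z_u$ of $Q$ are negative, so by Lemma~\ref{lem:rolle}, applied $N-l-1$ times, the roots of $R$ are real and negative. Writing them as $-1/w_1,\dots,-1/w_d$ with $w_i>0$, we have $R(t)=R(0)\prod_{i=1}^d(1+w_it)$ with $R(0)\neq0$, and so $R^{(j)}(0)=j!\,R(0)\,e_j(w)$. By \eqref{eq:DQ},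
\[
D_z(l+1)=\frac{R'(0)}{R(0)}=e_1(w),\quad D_z(l)=\frac{R''(0)}{R'(0)}=\frac{2e_2(w)}{e_1(w)},\quad D_z(l-1)=\frac{R'''(0)}{R''(0)}=\frac{3e_3(w)}{e_2(w)}.
\]
The second difference is the left side of Lemma~\ref{lem:three}, so it is nonnegative. If the $z_u$ are not all equal, $Q$ has two distinct roots. Each polynomial that we differentiate on the way to $R$ has degree at least $d+1\ge3$, so Lemma~\ref{lem:rolle} passes this property down to $R$. Then the $w_i$ are not all equal and the second difference is positive. If all $z_u$ equal $c$, then $D_z(l)=l/c$ by Lemma~\ref{lem:prob}, and the second difference is $0$.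
\end{proof}

\begin{remark}
Positive coefficients of $Q$ would not suffice; real roots are needed. For $Q(t)=1+t+ct^2$ with $c>0$ the ratios $Q'(0)/Q(0)$, $Q''(0)/Q'(0)$, $Q'''(0)/Q''(0)$ are $1$, $2c$, $0$. Their second difference is the discriminant $1-4c$.
\end{remark}

\begin{proof}[Proof of Proposition~\ref{prop:mono}]
Let $D=D_{x^{(m)}}$ and $j=km$, and let $L$ be as in Lemma~\ref{lem:avg}. Since $k<n$, we have $1\le j\le nm-1$. We write out Jensen's inequality to keep track of strictness. By Proposition~\ref{prop:conv} the increments $\Delta(i)=D(i+1)-D(i)$ are non-decreasing. Put $G(l)=D(l)-D(j)-\Delta(j)(l-j)$. For $l\ge j$ we have $G(l)=\sum_{i=j}^{l-1}\bigl(\Delta(i)-\Delta(j)\bigr)\ge0$, and for $l<j$ we have $G(l)=\sum_{i=l}^{j-1}\bigl(\Delta(j)-\Delta(i)\bigr)\ge0$. By \eqref{eq:der}, Lemma~\ref{lem:avg} and $\mathbb EL=j$,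
\[
m\,\frac{d}{ds}\Big|_{s=0}\Phi_m(x+s\mathbf 1)=\mathbb E\,D(L)-D(j)=\mathbb E\,G(L)\ge\pi_{j-1}\,G(j-1)\ge0 .
\]
Here $\pi_{j-1}=e_{km-1}(x^{(m)})\,e_{k+1}(x)/c_{m+1}(x)$ is positive because $k+1\le n$, and $G(j-1)=\Delta(j)-\Delta(j-1)$ is the second difference of $D$ at $j$. It is positive if the $x_i$ are not all equal.
\end{proof}

\section{The two ends of the ray}\label{sec:ends}

\begin{proof}[Proof of Proposition~\ref{prop:step}\,(i)]
If $k=n$, then $r=k$ and both sides are $0$ by (a). If all $x_i$ are equal, they are positive since $r\ge k\ge1$, and equality holds by homogeneity. Let $k<n$ and let the $x_i$ be not all equal. The function $\varphi(s)=\Phi_m(x+s\mathbf 1)$ is continuous on $[0,\infty)$, including $s=0$ because $r\ge k$. For $s>0$ the tuple $x+s\mathbf 1$ is positive and its coordinates are not all equal, so $\varphi'(s)>0$ by Proposition~\ref{prop:mono}. Hence $\varphi$ is strictly increasing on $[0,\infty)$. By homogeneity and continuity, $\varphi(s)=\Phi_m(\mathbf 1+x/s)\to\Phi_m(\mathbf 1)$ as $s\to\infty$. Therefore $\Phi_m(x)=\varphi(0)<\varphi(1)\le\Phi_m(\mathbf 1)$.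
\end{proof}

For (ii) we move backward until a coordinate vanishes. The difficulty is that several coordinates may vanish at once: for $k=2$ and $x=(1,1,2)$ the line ends at $(0,0,1)$, where $c_m=c_{m+1}=0$ and $\Phi_m$ is undefined. We avoid this by treating distinct coordinates first and using density. Density loses strict inequalities, so strictness is recovered in a last step.

\begin{proof}[Proof of Proposition~\ref{prop:step}\,(ii)]
By (b) we may delete the zero coordinates and assume $x\in(0,\infty)^r$. Propositions~\ref{prop:mono} and \ref{prop:step}\,(i) hold for tuples of every length, and we use them with $r$ in place of $n$. If $r=k$, then $\Phi_m(x)=0$ by (a).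

\emph{Distinct coordinates.} We show by induction on $r\ge k$ that $\Phi_m(x)\ge0$ when the coordinates of $x\in(0,\infty)^r$ are distinct; the case $r=k$ is done. Let $r>k$ and $\mu=\min_ix_i$. The tuple $x-\mu\mathbf 1$ has one zero coordinate and $r-1\ge k$ distinct positive ones. So $\psi(s)=\Phi_m(x-s\mathbf 1)$ is defined and continuous on $[0,\mu]$, and $\psi(\mu)\ge0$ by (b) and the induction hypothesis. By Proposition~\ref{prop:mono}, $\psi'(s)\le0$ for $0\le s<\mu$. Hence $\Phi_m(x)=\psi(0)\ge\psi(\mu)\ge0$.

\emph{All positive tuples.} Tuples with distinct coordinates are dense in $(0,\infty)^r$ and $\Phi_m$ is continuous there, so $\Phi_m\ge0$ on $(0,\infty)^r$.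

\emph{Strictness for $r>k$.} If the coordinates of $x$ are not all equal, the derivative in Proposition~\ref{prop:mono} is positive, so $\Phi_m(x)>\Phi_m(x-s\mathbf 1)\ge0$ for small $s>0$. If they are all equal, choose $x'\in(0,\infty)^r$ with coordinates not all equal, which is possible since $r\ge2$. By homogeneity and part (i), $\Phi_m(x)=\Phi_m(\mathbf 1)>\Phi_m(x')\ge0$, where $\mathbf 1\in\mathbb R^r$.
\end{proof}

\section{Proof of the theorems}

Theorem~\ref{thm:A} is the left inequality of \eqref{eq:B} with $M=m+1$, so we prove Theorem~\ref{thm:B}. By Theorem~\ref{thm:A} the nonnegative sequence $\mathsf{sym}_{kM}(x^{(M)})$ is non-increasing, so $\ell$ exists once \eqref{eq:B} is proved. Let $r$ be the number of positive $x_i$. If $r<k$, all means and $\ell$ are $0$ by (a), and equality holds throughout \eqref{eq:B} and \eqref{eq:limit}, as asserted. Let $r\ge k$.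

\emph{Finite $M$.} Taking logarithms and multiplying by $k$, the two inequalities of \eqref{eq:B} become the upper and the lower bound in
\[
0\ \le\ \frac1M\log c_M(x)-\frac1m\log c_m(x)\ \le\ \frac1M\log c_M(\mathbf 1)-\frac1m\log c_m(\mathbf 1).
\]
The middle term is $\sum_{j=m}^{M-1}\Phi_j(x)$ and the right term is $\sum_{j=m}^{M-1}\Phi_j(\mathbf 1)$, so both bounds follow by adding the inequalities of Proposition~\ref{prop:step}. The conditions for equality in that proposition do not depend on $j$, so they are also the conditions for equality in the sums. Together with the case $r<k$ they give the two lists in the theorem. The constants are optimal, since equality is attained with nonzero terms, on the left at $x=\mathbf 1$ and on the right at the tuple with $k$ ones and $n-k$ zeros.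

\emph{The limit.} Let $H=n^n/\bigl(k^k(n-k)^{n-k}\bigr)$. For $k<n$, Stirling's formula in the form $\log N!=N\log N-N+O(\log N)$ gives
\[
\frac1M\log\binom{nM}{kM}=n\log(nM)-k\log(kM)-(n-k)\log\bigl((n-k)M\bigr)+o(1).
\]
The terms in $\log M$ cancel, so $\binom{nM}{kM}^{1/M}\to H$; for $k=n$ both sides equal $1$. Letting $M\to\infty$ in \eqref{eq:B} gives \eqref{eq:limit}.

It remains to see that no new case of equality appears in the limit and that none is lost. On the left, in the cases of equality the sequence $\mathsf{sym}_{km}(x^{(m)})$ is constant and so equals $\ell$; in the other cases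
\[
\mathsf{sym}_{km}(x^{(m)})>\mathsf{sym}_{k(m+1)}(x^{(m+1)})\ge\ell .
\]
On the right, $c_M(x)^{1/M}=\binom{nM}{kM}^{1/M}\mathsf{sym}_{kM}(x^{(M)})^k\to H\ell^k$, and the right inequality of \eqref{eq:limit} is $c_m(x)^{1/m}\le H\ell^k$. If $r=k$, the sequence $c_m(x)^{1/m}$ is constant and so equals its limit. If $r>k$, it is strictly increasing by Proposition~\ref{prop:step}\,(ii), and
\[
c_m(x)^{1/m}<c_{m+1}(x)^{1/(m+1)}\le H\ell^k .
\]
This completes the proof of Theorems~\ref{thm:A} and \ref{thm:B}. \qed

\begin{thebibliography}{1}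
\bibitem{BIP}
Jairo Bochi, Godofredo Iommi and Mario Ponce, \emph{The Hal\'asz-Sz\'ekely Barycenter}, arXiv:2103.05182 (2021).
\end{thebibliography}
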